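# Eigenvalue 1 for automorphisms of nilpotent Lie algebras, and a bracket that the associated graded algebra forgets

All Lie algebras in these notes are finite-dimensional over $\mathbb Q$. When we list brackets on a basis, brackets that are not listed, and do not follow from the listed ones by antisymmetry, are zero.

## 1. The algebra $[x,y]=z,\ [x,z]=u$ and the Heisenberg algebra

Let $L$ have basis $x,y,z,u$ and brackets $[x,y]=z$, $[x,z]=u$. Let $g$ be an automorphism of $L$, and suppose that its characteristic polynomial has integer coefficients and constant term $\pm1$. What can its eigenvalues be?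

The subspaces $[L,L]=\langle z,u\rangle$ and $[L,[L,L]]=\langle u\rangle$ are preserved by $g$. So is the centralizer $C$ of $[L,L]$. An element with $x$-coordinate $\alpha$ has bracket $\alpha u$ with $z$, and everything commutes with $u$, so $C=\langle y,z,u\rangle$, and we note that $[C,C]=0$. Let $\alpha,\beta\in\mathbb Q$ be the scalars by which $g$ acts on the lines $L/C$ and $C/[L,L]$. Then $gx\in\alpha x+C$ and $gy\in\beta y+\langle z,u\rangle$, hence
$$gz=[gx,gy]\in\alpha\beta\, z+\langle u\rangle,\qquad gu=[gx,gz]=\alpha^2\beta\, u .$$
The eigenvalues of $g$ are $\alpha,\ \beta,\ \alpha\beta,\ \alpha^2\beta$. They are rational roots of a monic integer polynomial with constant term $\pm1$, so each of them is $\pm1$ by the rational root theorem. If $\alpha=\beta=-1$, then $\alpha\beta=1$. So **$1$ is always an eigenvalue of $g$**.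

Now remove $u$. The Heisenberg algebra has basis $x,y,z$ and the one bracket $[x,y]=z$. For any invertible matrix $A$ on $\langle x,y\rangle$, the map acting by $A$ on $\langle x,y\rangle$ and by $\det A$ on $z$ is an automorphism. Take
$$Ax=x+y,\quad Ay=x,\qquad A=\begin{pmatrix}1&1\\1&0\end{pmatrix},\quad \det A=-1,\quad \chi_A(T)=T^2-T-1 .$$
The characteristic polynomial of the automorphism is $(T^2-T-1)(T+1)$. It is integral with constant term $-1$, and its value at $T=1$ is $-2$. So here $1$ need not be an eigenvalue.

In the first algebra we read the eigenvalues off the quotients of a filtration by brackets. This suggests replacing $L$ by the graded algebra built from such quotients. Does that algebra already know whether $1$ is forced to be an eigenvalue? To ask this precisely we need some definitions.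

## 2. Integer-like maps and invariant flags

**Definition.** A linear self-map of a finite-dimensional $\mathbb Q$-vector space is *integer-like* if its characteristic polynomial has integral coefficients and constant term $\pm1$. A Lie algebra has *property (E)* if every integer-like automorphism of it has an eigenvalue $1$.

By Section 1, the algebra $[x,y]=z,\ [x,z]=u$ has (E), and the Heisenberg algebra does not.

**Fact 1.** Let $g$ be integer-like on $W$ and let it preserve a flag of subspaces of $W$. Then the map induced by $g$ on each successive quotient is integer-like. Moreover, every rational eigenvalue of $g$ is $1$ or $-1$.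

*Proof.* The characteristic polynomials of the induced maps are monic with rational coefficients, and their product is the characteristic polynomial of $g$, which is monic and integral. By Gauss' lemma, monic rational factors of a monic integral polynomial are integral. Their constant terms are then integers with product $\pm1$, so each constant term is $\pm1$. The last claim is the rational root theorem: a rational root of a monic integral polynomial is an integer dividing the constant term. $\square$

We shall also use a textbook fact about $2\times2$ matrices.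

**Fact 2.** Let $N$ be a non-scalar endomorphism of a $2$-dimensional space $V$ over $\mathbb Q$. (i) Every endomorphism commuting with $N$ has the form $\alpha I+\beta N$ with $\alpha,\beta\in\mathbb Q$. (ii) Two non-scalar endomorphisms of $V$ with the same characteristic polynomial are similar.

*Proof.* If every vector were an eigenvector, $N$ would be scalar. So there is $w$ with $w,Nw$ a basis of $V$. (i) If $A$ commutes with $N$, write $Aw=\alpha w+\beta Nw$. Then $A$ and $\alpha I+\beta N$ agree on $w$, and, as both commute with $N$, also on $Nw$. (ii) In the basis $w,Nw$ the matrix of $N$ is the companion matrix of its characteristic polynomial, by Cayley–Hamilton. $\square$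

## 3. The associated graded algebra

For a Lie algebra $L$ put $\gamma_1(L)=L$ and $\gamma_{i+1}(L)=[L,\gamma_i(L)]$. Recall that $[\gamma_i(L),\gamma_j(L)]\subset\gamma_{i+j}(L)$. The algebra is nilpotent if some $\gamma_{c+1}(L)$ is $0$; the least such $c$ is its class. The associated graded Lie algebra is
$$\operatorname{gr}(L)=\bigoplus_{i\ge1}\gamma_i(L)/\gamma_{i+1}(L),$$
where the bracket of the classes of $p\in\gamma_i(L)$ and $q\in\gamma_j(L)$ is the class of $[p,q]$ in $\gamma_{i+j}(L)/\gamma_{i+j+1}(L)$.

The graded algebra can lose brackets. Let $L$ have basis $x,y,a,z,u$ and brackets $[x,y]=z$, $[x,z]=u$, $[a,y]=u$. To check the Jacobi identity, give $x,y$ weight $1$, $a,z$ weight $2$, and $u$ weight $3$. The bracket respects weights and nothing has weight $4$ or more. So the Jacobi expression can be nonzero only on triples of weight-$1$ vectors. There it is an alternating trilinear expression on a $2$-dimensional space, hence zero. Now $\gamma_2(L)=\langle z,u\rangle$ and $\gamma_3(L)=\langle u\rangle$. The class of $a$ lies in degree $1$, so in $\operatorname{gr}(L)$ the bracket of $a$ with $y$ is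 the class of $u$ in $\gamma_2/\gamma_3$, which is zero. In $\operatorname{gr}(L)$ the vector $a$ is central, so the center of $\operatorname{gr}(L)$ has dimension at least $2$. In $L$, a central vector $\alpha x+\beta y+pa+mz+nu$ has bracket $\alpha u$ with $z$, then bracket $pu$ with $y$, and then bracket $-\beta z-mu$ with $x$, so the center is $\langle u\rangle$. Thus $L\not\cong\operatorname{gr}(L)$.

One implication is easy. *If $\operatorname{gr}(L)$ has (E), then so does $L$ (with $L$ nilpotent).* An automorphism $g$ of $L$ preserves each $\gamma_i(L)$ and induces an automorphism of $\operatorname{gr}(L)$. The two have the same characteristic polynomial, because $\operatorname{gr}(L)$ is the sum of the quotients of a $g$-invariant flag. So if $g$ is integer-like, the induced map is too; it has eigenvalue $1$, and hence so has $g$.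

The converse is the question, whose source is the paper of Maarten Lathouwers and Thomas Witdouck, "$R_{\infty}$-property for groups commensurable to nilpotent quotients of RAAGs", arXiv:2402.15320 (2024): *does there exist a finite-dimensional nilpotent rational Lie algebra $L$ that has (E), although $\operatorname{gr}(L)$ does not?* Call such an $L$ an **example**. The answer is yes. We construct an example in Section 5, and then find all examples of the smallest possible dimension.

## 4. Lifting automorphisms from $\operatorname{gr}(L)$, and the bracket that blocks it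

A sensible first attempt is to show that there are no examples: take an integer-like automorphism of $\operatorname{gr}(L)$ without eigenvalue $1$ and lift it to $L$. If $L\cong\operatorname{gr}(L)$ there is nothing to lift, so **such an $L$ is never an example**. This disposes of small classes.

**Lemma 3.** If $L$ has class at most $2$, then $L\cong\operatorname{gr}(L)$. Hence every example has class at least $3$.

*Proof.* Choose a complement $V$ of $\gamma_2(L)$ in $L$. The linear bijection $V\oplus\gamma_2(L)\to\operatorname{gr}(L)$ sends $v\in V$ to its class in $L/\gamma_2(L)$ and is the identity on $\gamma_2(L)=\gamma_2(L)/\gamma_3(L)$. Brackets of two elements of $V$ lie in $\gamma_2(L)$ and match. Since $\gamma_3(L)=0$, the space $\gamma_2(L)$ is central on both sides. $\square$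

In class $3$ something new can happen, as in the $5$-dimensional algebra above: the bracket of two elements outside $\gamma_2$ may lie in $\gamma_3$, and then $\operatorname{gr}(L)$ forgets it. Let us do this over an algebra with many automorphisms. Let
$$F=\langle x,y,z,u,v\rangle,\qquad [x,y]=z,\quad [x,z]=u,\quad [y,z]=v,$$
which is the free $3$-step nilpotent Lie algebra on $x,y$. (Jacobi holds by the weight argument, with weights $1,1,2,3,3$.) Put $V=\langle x,y\rangle$ and
$$w^\sharp=[w,z]\quad(w\in V),\qquad x^\sharp=u,\quad y^\sharp=v,$$
so $\sharp$ is an isomorphism from $V$ onto $V^\sharp=\langle u,v\rangle$. For each $A\in GL(V)$ with $\delta=\det A$, the linear map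
$$w\mapsto Aw,\qquad z\mapsto\delta z,\qquad w^\sharp\mapsto\delta (Aw)^\sharp \tag{1}$$
is an automorphism of $F$, since $[Ax,Ay]=\delta z$ and $[Aw,\delta z]=\delta(Aw)^\sharp$.

Add a vector $a$ with $[a,x]=v$ and call the result $L$. As we shall check in Section 5, $\operatorname{gr}(L)=F\oplus\mathbb Qa$ with $a$ central of degree $1$. On $\operatorname{gr}(L)$ let $\varphi$ be (1) with the matrix $A$ of Section 1, together with $a\mapsto-a$. Here $\delta=-1$, and $\varphi$ has no eigenvalue $1$, as Section 5 will confirm. Try to lift $\varphi$ to an automorphism $g$ of $L$. We must have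
$$gx\in x+y+\gamma_2,\qquad gy\in x+\gamma_2,\qquad gz\in -z+\gamma_3,\qquad ga\in -a+mz+\gamma_3$$
for some $m\in\mathbb Q$, and $gv=[gy,gz]=-u$. Apply $g$ to $[a,x]=v$. The right side becomes $-u$. The left side becomes
$$[ga,gx]=[-a+mz,\;x+y]=-v-m(u+v).$$
Comparing the coefficients of $u$ and $v$ gives $m=1$ and $m=-1$. So $\varphi$ does not lift, and the forgotten bracket $[a,x]=v$ is what stops it.

This says nothing yet about the other automorphisms of $L$, and Section 8 will show that one failed lift proves nothing in general. The way forward is to record the forgotten bracket as a matrix. The map $w\mapsto[a,w]$ goes from $V$ to $V^\sharp\cong V$, so it is an endomorphism $N$ of $V$: $[a,w]=(Nw)^\sharp$. An automorphism of $L$ has to respect $N$ up to scalars. If $1$ is not an eigenvalue, the scalars are all $-1$, and the condition becomes that $A$ *commutes* with $N$. Then $A$ lies in the small algebra $\mathbb Q[N]$, and we need $\det A=-1$ there.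

## 5. A six-dimensional algebra with (E) whose graded algebra lacks it

**Theorem 4.** Let $L$ have basis $x,y,a,z,u,v$ and nonzero brackets
$$[x,y]=z,\quad [x,z]=u,\quad [y,z]=v,\quad [a,x]=v .$$
Then $L$ is a nilpotent Lie algebra, every integer-like automorphism of $L$ has eigenvalue $1$, and $\operatorname{gr}(L)$ has an integer-like automorphism without eigenvalue $1$.

**Step 1: $L$ is a nilpotent Lie algebra.** Give $x,y$ weight $1$, $a,z$ weight $2$, and $u,v$ weight $3$. The bracket respects weights and nothing has weight $\ge4$, so the Jacobi identity only needs checking on triples from $V=\langle x,y\rangle$. There the Jacobi expression is alternating in three arguments from a $2$-dimensional space, so it vanishes. Further, $\gamma_2(L)=\langle z,u,v\rangle$, $\gamma_3(L)=\langle u,v\rangle$ and $\gamma_4(L)=0$.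

**Step 2: the graded algebra fails (E).** Since $[a,x]=v\in\gamma_3(L)$ while $a$ has degree $1$ in $\operatorname{gr}(L)$, the only nonzero brackets of $\operatorname{gr}(L)$ are $[x,y]=z$, $[x,z]=u$, $[y,z]=v$. So $\operatorname{gr}(L)=F\oplus\mathbb Qa$ with $a$ central of degree $1$. Take $Ax=x+y$, $Ay=x$, so $\delta=-1$, and combine (1) with $a\mapsto-a$. This automorphism acts on $V$ by $A$, on $z$ by $-1$, on $V^\sharp\cong V$ by $-A$, and on $a$ by $-1$. Its characteristic polynomial is
$$(T^2-T-1)(T^2+T-1)(T+1)^2,$$
integral with constant term $1$, and its value at $T=1$ is $(-1)(1)(4)=-4\ne0$.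

**Step 3: the subspaces that every automorphism of $L$ preserves.** Let $N\in\operatorname{End}(V)$ be given by $Nx=y$, $Ny=0$. Then $[a,w]=(Nw)^\sharp$ for all $w\in V$. The bracket of $w+pa+mz+\cdots$ (with $w\in V$) with $z$ is $w^\sharp$, and $u,v$ are central, so the centralizer of $\gamma_2$ is $C=\langle a\rangle+\gamma_2$. We have $[C,C]=0$, because $[a,z]=0$, and $[C,L]\subset\gamma_3$. Every automorphism preserves $L\supset C\supset\gamma_2\supset\gamma_3$.

**Step 4: the equation between an automorphism and $N$.** Let $g$ be an integer-like automorphism. Let $A$ be the map it induces on $L/C\cong V$, let $\delta=\det A$, and let $\varepsilon$ be its scalar on $C/\gamma_2$. For $w\in V$ we have $gw\in Aw+C$. As $[C,L]\subset\gamma_3$,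
$$gz=[gx,gy]\in[Ax,Ay]+\gamma_3=\delta z+\gamma_3 .$$
Hence $g(w^\sharp)=[gw,gz]=\delta(Aw)^\sharp$, because $[C,\gamma_2]=0$ and $\gamma_3$ is central. Also $ga=\varepsilon a+mz+(\text{element of }\gamma_3)$ for some $m\in\mathbb Q$. Since $[C,C]=0$ and $[z,Aw]=-(Aw)^\sharp$, applying $g$ to $[a,w]=(Nw)^\sharp$ gives
$$\big(\varepsilon NAw-mAw\big)^\sharp=\delta(ANw)^\sharp\quad\text{for all }w\in V,\qquad\text{i.e.}\qquad \varepsilon A^{-1}NA-mI=\delta N .$$
We now see why $N$ should be traceless: taking traces gives $-2m=0$. So $m=0$ and
$$\varepsilon NA=\delta AN. \tag{2}$$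

**Step 5: conclusion.** The rational numbers $\delta$ (on $\gamma_2/\gamma_3$) and $\varepsilon$ (on $C/\gamma_2$) are eigenvalues of $g$, hence $\pm1$ by Fact 1. Suppose $1$ is not an eigenvalue of $g$. Then $\delta=\varepsilon=-1$, and (2) says that $A$ commutes with $N$. As $N$ is not scalar, $A=\alpha I+\beta N$ with $\alpha,\beta\in\mathbb Q$ by Fact 2. Since $N^2=0$, this gives $-1=\delta=\det A=\alpha^2$, which is impossible. So $g$ has eigenvalue $1$. $\blacksquare$

*Remark.* For this $N$ one can say where the eigenvalue $1$ sits. By (2), $\ker N=\langle y\rangle$ is $A$-invariant, so $Ay=\alpha y$ and $Ax\in\beta x+\langle y\rangle$, with $\delta=\alpha\beta$. Evaluating (2) at $x$ gives $\varepsilon\beta=\delta\alpha=\alpha^2\beta$, so $\varepsilon=\alpha^2$. As $\alpha$ is a rational eigenvalue of $g$, it is $\pm1$, and $\varepsilon=1$. The argument of Step 5 is the one that extends to other $N$.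

## 6. The family $L_t$

Step 5 used little about $N$: it was traceless, non-scalar, and $\mathbb Q[N]$ contained no suitable matrix of determinant $-1$. So we vary $N$. For $t\in\mathbb Q$ let $L_t$ have basis $x,y,a,z,u,v$ and nonzero brackets
$$[x,y]=z,\quad [x,z]=u,\quad [y,z]=v,\quad [a,x]=v,\quad [a,y]=t\,u .$$
The algebra of Theorem 4 is $L_0$. In general the matrix is $N_t$ with $N_tx=y$, $N_ty=tx$. It is traceless and $N_t^2=tI$, so for non-square $t$ the algebra $\mathbb Q[N_t]$ is a copy of the field $\mathbb Q(\sqrt t)$, and $\det$ becomes the norm. This is how number theory enters.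

Recall that for a non-square $t\in\mathbb Q$ the norm of $\alpha+\beta\sqrt t$ is $\alpha^2-t\beta^2$. The ring of integers of $\mathbb Q(\sqrt t)$ consists of the elements whose trace $2\alpha$ and norm are integers, and its units are the integers of norm $\pm1$. Call $t$ **exceptional** if $t>0$ is a non-square and the ring of integers of $\mathbb Q(\sqrt t)$ contains a unit of norm $-1$. This depends only on the class of $t$ modulo $(\mathbb Q^*)^2$. For instance $t=2$ and $t=5$ are exceptional, through $1+\sqrt2$ and $(1+\sqrt5)/2$. On the other hand, a squarefree integer $t>1$ divisible by a prime $\ell\equiv3\bmod 4$ is not exceptional. Indeed, integers of $\mathbb Q(\sqrt t)$ have the form $(p+q\sqrt t)/2$ with $p,q\in\mathbb Z$, and norm $-1$ means $p^2-tq^2=-4$. Then $p^2\equiv-4\bmod\ell$ makes $-1$ a square modulo $\ell$, which it is not. So $t=3$ is not exceptional.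

**Theorem 5.**

1. Every example has nilpotency class $\ge3$ and dimension $\ge6$. Both bounds are attained by $L_0$.
2. $L_t\cong L_{t'}$ if and only if $t'=c^2t$ for some $c\in\mathbb Q^*$. For $k\ge0$, $L_t\oplus\mathbb Q^k$ is an example unless $t$ is exceptional. If $t$ is exceptional, neither $L_t\oplus\mathbb Q^k$ nor its associated graded algebra has (E). In particular, examples exist in every dimension $\ge6$.
3. Every $6$-dimensional example is isomorphic to some $L_t$. Thus the $6$-dimensional examples are, up to isomorphism, exactly the $L_t$ with $t\in\mathbb Q/(\mathbb Q^*)^2$ non-exceptional. There are infinitely many isomorphism classes (for instance $t=0$ and all negative squarefree integers $t$).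

Part 2 is proved in Sections 7 and 8, parts 1 and 3 in Sections 9 to 12.

## 7. Isomorphisms between the algebras $L_N\oplus\mathbb Q^k$

It is convenient not to fix a basis of $V$. For $N\in\operatorname{End}(V)$ let $L_N=F\oplus\mathbb Qa$ as a vector space, with the brackets of $F$ and
$$[a,w]=(Nw)^\sharp\quad(w\in V),\qquad [a,\gamma_2(F)]=0 .$$
The Jacobi identity holds by the weight argument (weights $1$ on $V$, $2$ on $a,z$, $3$ on $V^\sharp$). We have $L_t=L_{N_t}$. In this section and the next, $N$ and $N'$ are **traceless and nonzero**. Then $N$ is not scalar, and by Cayley–Hamilton $N^2=tI$ with $t=-\det N$. For $N_t$ this is the given $t$. Let $B=\mathbb Q^k$ be abelian and $M=L_N\oplus B$.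

**Step 1: characteristic subspaces of $M$.** We need enough of them to cut $M$ into small pieces. Since $[a,V]\subset V^\sharp$, we get $\gamma_2(M)=\langle z\rangle+V^\sharp$, $\gamma_3(M)=V^\sharp$ and $\gamma_4(M)=0$. As in Section 5, bracketing with $z$ shows that the centralizer of $\gamma_2$ is $C=\langle a\rangle+\gamma_2+B$, with $[C,C]=0$ and $[C,M]\subset\gamma_3$. The center is $Z=V^\sharp+B$: a central element lies in $C$, and modulo $V^\sharp+B$ it is $pa+mz$ with
$$[pa+mz,w]=\big((pN-mI)w\big)^\sharp=0\quad\text{for all }w\in V .$$
So $pN=mI$; the trace gives $m=0$, and then $p=0$ because $N\ne0$. Conversely, $V^\sharp+B$ is clearly central.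

**Step 2: the equation satisfied by an isomorphism.** Let $M'=L_{N'}\oplus B$ and let $g:M\to M'$ be an isomorphism. It carries $C,\gamma_2,\gamma_3,Z$ of $M$ to those of $M'$. Let $A\in GL(V)$ be the map induced on the quotients by $C$, each identified with $V$. Let $\delta=\det A$, and let $\varepsilon\ne0$ be given by $g$ on the quotients $C/(\gamma_2+Z)$, each spanned by the class of $a$. For $w\in V$ we have $gw\in Aw+C$. As before,
$$gz=[gx,gy]\in\delta z+V^\sharp,\qquad g(w^\sharp)=[gw,gz]=\delta(Aw)^\sharp,\qquad ga\in\varepsilon a+mz+Z$$
for some $m\in\mathbb Q$: the first because $[C,M']\subset V^\sharp$, the second because $[C,\gamma_2]=0$ and $V^\sharp$ is central. Apply $g$ to $[a,w]=(Nw)^\sharp$, using $[C,C]=0$: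
$$\varepsilon N'A-mA=\delta AN .$$
Multiply by $A^{-1}$ on the left and take traces. As $N,N'$ are traceless, $m=0$, and
$$\varepsilon N'A=\delta AN. \tag{3}$$

**Step 3: the characteristic polynomial.** Let $N'=N$, so that $g$ is an automorphism of $M$. The flag $M\supset C\supset\gamma_2+Z\supset Z\supset\gamma_3$ is preserved. On the successive quotients, $g$ acts by $A$ on $M/C\cong V$, by $\varepsilon$ on the class of $a$, by $\delta$ on the class of $z$, by some map on $Z/\gamma_3\cong B$ with characteristic polynomial $\chi_B$, and by $\delta A$ on $\gamma_3=V^\sharp\cong V$. Hence $g$ has characteristic polynomial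
$$\chi_A(T)\,(T-\varepsilon)\,(T-\delta)\,\chi_B(T)\,\chi_{\delta A}(T). \tag{4}$$

**Step 4: every solution of (3) comes from an isomorphism.** Let $A\in GL(V)$, $\delta=\det A$ and $\varepsilon\ne0$ satisfy (3). Define $g:L_N\to L_{N'}$ by (1) on $F$ and $ga=\varepsilon a$. It is bijective. It respects the brackets of $F$ as (1) does, and
$$[ga,gw]=\varepsilon(N'Aw)^\sharp=\delta(ANw)^\sharp=g\big((Nw)^\sharp\big)=g[a,w],$$
while $[a,\gamma_2]=0$ on both sides. So $g$ is an isomorphism.

**Step 5: which $L_N$ are isomorphic.** Take $B=0$, and put $t=-\det N$, $t'=-\det N'$. If $L_N\cong L_{N'}$, then (3) gives $N'=cANA^{-1}$ with $c=\delta/\varepsilon\in\mathbb Q^*$, so $t'=c^2t$. Conversely, let $t'=c^2t$ with $c\in\mathbb Q^*$. Then $cN$ and $N'$ are non-scalar with the same characteristic polynomial $T^2-t'$, so by Fact 2 there is $A\in GL(V)$ with $N'=A(cN)A^{-1}$. Put $\delta=\det A$ and $\varepsilon=\delta/c$. Then $\varepsilon N'A=\varepsilon cAN=\delta AN$, so (3) holds and $L_N\cong L_{N'}$ by Step 4. This proves the isomorphism statement in Theorem 5(2). It also shows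
$$L_N\cong L_t\quad\text{with } t=-\det N\qquad(N\ne0\text{ traceless}). \tag{5}$$

## 8. Units of norm $-1$ decide property (E)

We keep $M=L_N\oplus B$ with $N\ne0$ traceless, $t=-\det N$ and $B=\mathbb Q^k$.

**Step 1: $\operatorname{gr}(M)$ never has (E).** Since $[a,V]\subset\gamma_3$, the graded algebra is $F$ plus the abelian algebra $\langle a\rangle\oplus B$ in degree $1$. Take the automorphism (1) of $F$ with $Ax=x+y$, $Ay=x$, and $-1$ on $\langle a\rangle\oplus B$. Its characteristic polynomial is $(T^2-T-1)(T^2+T-1)(T+1)^{2+k}$. It is integral with constant term $1$, and its value at $1$ is $-2^{2+k}\neq0$.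

**Step 2: if $M$ fails (E), then $t$ is exceptional.** Let $g$ be an integer-like automorphism of $M$ without eigenvalue $1$. By (4), $\delta$ and $\varepsilon$ are rational eigenvalues of $g$, so they are $\pm1$ by Fact 1, and $\delta=\varepsilon=-1$. Then (3) with $N'=N$ says that $A$ commutes with $N$. By Fact 2, $A=\alpha I+\beta N$ with $\alpha,\beta\in\mathbb Q$. As $\operatorname{tr}N=0$ and $\det N=-t$,
$$\chi_A(T)=T^2-2\alpha T+(\alpha^2-t\beta^2),\qquad -1=\det A=\alpha^2-t\beta^2 . \tag{6}$$
There are three cases.

- If $t\le0$, the right side of the last equation is $\ge0$: contradiction.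
- If $t=s^2$ with $s\in\mathbb Q^*$, the eigenvalues $\alpha\pm s\beta$ of $A$ are rational. They are eigenvalues of $g$, hence $\pm1$, and their product is $-1$. So one of them is $1$: contradiction.
- If $t>0$ is a non-square, put $\eta=\alpha+\beta\sqrt t$. It is a root of $\chi_A$, which is integral by Fact 1 and has constant term $-1$. So $\eta$ is an algebraic integer of norm $-1$, that is, a unit of norm $-1$ in the ring of integers of $\mathbb Q(\sqrt t)$. Hence $t$ is exceptional.

**Step 3: if $t$ is exceptional, then $M$ fails (E).** Let $\eta=\alpha+\beta\sqrt t$ be a unit of norm $-1$ in the ring of integers, and put $A=\alpha I+\beta N$. Then $\det A=\alpha^2-t\beta^2=-1$. Put $\delta=\varepsilon=-1$. As $A$ commutes with $N$, equation (3) holds with $N'=N$. Step 4 of Section 7 gives an automorphism of $L_N$, which we extend by $-1$ on $B$. With $\tau=2\alpha$, which is an integer as the trace of $\eta$, its characteristic polynomial is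
$$(T^2-\tau T-1)(T^2+\tau T-1)(T+1)^{2+k}.$$
So it is integer-like, and the value at $T=1$ is $(-\tau)(\tau)2^{2+k}=-\tau^2\,2^{2+k}$. If $\tau=0$, then $\alpha=0$ and $t\beta^2=1$, so $t$ would be a square. Hence $\tau\neq0$ and $1$ is not an eigenvalue.

**Step 4: Theorem 5(2).** By Steps 1 and 2, $L_t\oplus\mathbb Q^k$ is an example if $t$ is not exceptional. By Steps 1 and 3, neither it nor its graded algebra has (E) if $t$ is exceptional. Since $t=0$ is not exceptional, $L_0\oplus\mathbb Q^k$ is an example of dimension $6+k$ for every $k\ge0$. Together with Step 5 of Section 7, this is Theorem 5(2). $\square$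

*Why one failed lift proves nothing.* Take $t=5$. The matrix of $N_5$ in the basis $x,y$ is $\begin{pmatrix}0&5\\1&0\end{pmatrix}$. It does not commute with $\begin{pmatrix}1&1\\1&0\end{pmatrix}$: the two products are $\begin{pmatrix}5&0\\1&1\end{pmatrix}$ and $\begin{pmatrix}1&5\\0&5\end{pmatrix}$. So the automorphism $\varphi$ of Section 4, which has $\delta=\varepsilon=-1$, does not lift to $L_5$, by (3). Nevertheless $A=\tfrac12(I+N_5)$ commutes with $N_5$ and has trace $1$ and determinant $-1$. It gives an integer-like automorphism of $L_5$ without eigenvalue $1$.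

## 9. Graded algebras of dimension at most $6$

To prove parts 1 and 3 we go through all possible shapes of $\operatorname{gr}(L)$ in small dimension. Let $L$ be nilpotent and put
$$G=\operatorname{gr}(L),\qquad G_i=\gamma_i(L)/\gamma_{i+1}(L),\qquad d_i=\dim G_i .$$

**Step 1: only graded automorphisms of $G$ matter.** By definition of the lower central series, $G_{i+1}=[G_1,G_i]$: we have $\gamma_{i+1}(L)=[L,\gamma_i(L)]$, and the class of $[p,q]$ with $p\in L$, $q\in\gamma_i(L)$ depends only on the classes of $p$ and $q$. By induction $\gamma_i(G)=\bigoplus_{j\ge i}G_j$: the bracket of $G$ with $\bigoplus_{j\ge i}G_j$ lies in degrees $\ge i+1$ and contains $[G_1,G_j]=G_{j+1}$ for each $j\ge i$. So $\operatorname{gr}(G)=G$. An automorphism of $G$ preserves the $\gamma_i(G)$, hence induces a *graded* automorphism of $\operatorname{gr}(G)=G$ with the same characteristic polynomial. Therefore $G$ has (E) if and only if every integer-like graded automorphism of $G$ has eigenvalue $1$.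

**Step 2: two consecutive one-dimensional layers.** The next lemma is the argument of our first example.

**Lemma 6.** If $d_i=d_{i+1}=1$ for some $i\ge2$, then $G$ has (E).

*Proof.* Let $g$ be a graded integer-like automorphism. The map $G_1\to\operatorname{Hom}(G_i,G_{i+1})\cong\mathbb Q$, $w\mapsto[w,\cdot\,]$, is onto since $[G_1,G_i]=G_{i+1}\ne0$. It is compatible with $g$, as $g[w,c]=[gw,gc]$. So its kernel $K$ is an invariant hyperplane of $G_1$. Let $\alpha$ and $\delta$ be the scalars by which $g$ acts on $G_1/K$ and on $G_i$. For $w\in G_1$ and $c\in G_i$ we have $g[w,c]=[gw,gc]=\alpha\delta[w,c]$, so $g$ acts on $G_{i+1}$ by $\alpha\delta$. The numbers $\alpha,\delta,\alpha\delta$ are rational eigenvalues of $g$, hence $\pm1$ by Fact 1, and they cannot all be $-1$. So one of them is $1$. $\square$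

**Step 3: the possible types.** Let $L$ be an example with $\dim L\le6$. By Lemma 3 its class is at least $3$, so $d_2,d_3\ge1$. As $G_2$ is spanned by brackets of elements of $G_1$, we have $d_2\le\binom{d_1}2$, so $d_1\ge2$. Also $d_3\le d_1d_2$. By Lemma 6 we do not have $d_2=d_3=1$, since $\operatorname{gr}(L)$ fails (E).

- If $d_1=2$, then $d_2=1$ and $d_3\le2$, so $d_3=2$. One dimension at most is left, and the type $(d_1,d_2,\dots)$ is $(2,1,2)$ or $(2,1,2,1)$.
- If $d_1=3$, then $d_2+d_3+\cdots\le3$, and $d_2=d_3=1$ is excluded. This leaves $(3,1,2)$ and $(3,2,1)$.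
- If $d_1=4$, only $(4,1,1)$ fits, and it is excluded.
- If $d_1\ge5$, the dimension is at least $7$.

So there are four types:
$$(2,1,2),\qquad(2,1,2,1),\qquad(3,2,1),\qquad(3,1,2).$$
We show that the first three contain no example, and that the last gives the $L_t$.

## 10. Types $(2,1,2)$ and $(2,1,2,1)$: the free algebra and an isometry of determinant $-1$

**Type $(2,1,2)$: here $L\cong\operatorname{gr}(L)$.** Let $x,y\in L$ lift a basis of $G_1$, and put $z=[x,y]$, $u=[x,z]$, $v=[y,z]$. Since $G_2=[G_1,G_1]$ and $G_3=[G_1,G_2]$, the class of $z$ spans $G_2$, and $u,v$ span $\gamma_3(L)$, which has dimension $2$. So $x,y,z,u,v$ is a basis of $L$, and $u,v$ are central because $\gamma_4(L)=0$. The bracket table is that of $F$, and so is the bracket table of $\operatorname{gr}(L)$ on the classes of this basis. Thus $L\cong\operatorname{gr}(L)$, and $L$ is not an example.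

This is the only type of dimension at most $5$. Hence every example has dimension at least $6$. Its class is at least $3$ by Lemma 3. The algebra $L_0$ is an example of dimension $6$ and class $3$ by Theorem 4. **Theorem 5(1) is proved.**

**Type $(2,1,2,1)$: here $\operatorname{gr}(L)$ has (E).** Let $V=G_1=\langle x,y\rangle$, $z=[x,y]$ and $G_4=\mathbb Qs$. The map $V\to G_3$, $w\mapsto[w,z]$, is onto since $G_3=[G_1,G_2]$ and $G_2=\mathbb Qz$; as both spaces have dimension $2$, it is an isomorphism. Define a bilinear form $b$ on $V$ by
$$[w,[w',z]]=b(w,w')\,s .$$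
It is nonzero because $G_4=[G_1,G_3]$. It is symmetric because
$$[w,[w',z]]-[w',[w,z]]=[[w,w'],z]\in\mathbb Q[z,z]=0 .$$
Suppose $g$ is a graded integer-like automorphism without eigenvalue $1$. Put $A=g|_V$ and $\delta=\det A$. Then $gz=\delta z$ and $gs=\epsilon s$ for some $\epsilon\in\mathbb Q$. Applying $g$ to the definition of $b$ gives $\epsilon\, b(w,w')=\delta\, b(Aw,Aw')$. By Fact 1, the rational eigenvalues $\delta,\epsilon$ are $\pm1$, so $\delta=\epsilon=-1$. Hence $A$ is an isometry of $b$ with $\det A=-1$. We distinguish by the rank of $b$.

- If $b$ has rank $1$, its radical is an $A$-invariant line. So $A$ has a rational eigenvalue, and then the other one is rational too. Both are $\pm1$ with product $-1$, so $1$ is an eigenvalue of $A$, and of $g$: contradiction.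
- If $b$ has rank $2$, write $b$ also for its matrix. From $A^{T}bA=b$ we get $A^{-1}=b^{-1}A^{T}b$, so $A^{-1}$ is similar to $A^{T}$ and has the trace of $A$. For a $2\times2$ matrix, $\operatorname{tr}A^{-1}=\operatorname{tr}A/\det A$. So $\operatorname{tr}A=-\operatorname{tr}A$, hence $\operatorname{tr}A=0$ and $\chi_A=T^2-1$. Again $1$ is an eigenvalue: contradiction.

So $\operatorname{gr}(L)$ has (E), and $L$ is not an example.

## 11. Type $(3,2,1)$: a nondegenerate form removes the forgotten bracket

Here we show: if $\operatorname{gr}(L)$ fails (E), then $L\cong\operatorname{gr}(L)$. So $L$ is not an example in any case.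

**Step 1: the structure of $G$.** The bracket gives a surjection $\Lambda^2G_1\to G_2$ from dimension $3$ to dimension $2$, so its kernel is a line. In dimension $3$ every bivector is decomposable, so the line is spanned by some $p\wedge q$. Put $P=\langle p,q\rangle$; then $[P,P]=0$, and $P$ is invariant under all graded automorphisms, because the line is. Choose $x\in G_1\setminus P$. As $G_2$ is spanned by $[x,p],[x,q]$ and $[p,q]=0$, and has dimension $2$, the map $P\to G_2$, $r\mapsto[x,r]$, is an isomorphism. Let $G_3=\mathbb Qw$ and define, for $r,r'\in P$,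
$$[r,[x,r']]=s(r,r')\,w,\qquad [x,[x,r]]=f(r)\,w .$$
The form $s$ is symmetric: by Jacobi, $0=[x,[r,r']]=[[x,r],r']+[r,[x,r']]$, which says $s(r,r')=s(r',r)$.

**Step 2: if $G$ fails (E), then $s$ is nondegenerate.** Let $g$ be a graded integer-like automorphism without eigenvalue $1$. Write $g|_P=B$, $gx=\alpha x+r_0$ with $r_0\in P$, and $gw=\epsilon w$. Since $[P,P]=0$, we have $g[x,r]=[\alpha x+r_0,Br]=\alpha[x,Br]$. So on $G_2\cong P$ the map $g$ acts as $\alpha B$. The rational eigenvalues $\alpha$ (on $G_1/P$) and $\epsilon$ are $\pm1$, so $\alpha=\epsilon=-1$. Hence neither $B$ nor $\alpha B=-B$ has eigenvalue $1$. So $B$ has neither $1$ nor $-1$ as an eigenvalue. A rational eigenvalue of $B$ would be $\pm1$ by Fact 1. So $B$ has no rational eigenvalue, that is, no invariant line in $P$.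

Applying $g$ to $[r,[x,r']]=s(r,r')w$ gives $\epsilon\,s(r,r')=\alpha\,s(Br,Br')$, so $B$ preserves $s$. The radical of $s$ is then $B$-invariant, and it is not a line, so it is $0$ or $P$. Suppose it is $P$, that is, $s=0$. Since $G_3=[G_1,G_2]$ is spanned by the values of $s$ and $f$ times $w$, we get $f\neq0$. Applying $g$ to $[x,[x,r]]=f(r)w$ gives
$$\epsilon f(r)\,w=[\alpha x+r_0,\alpha[x,Br]]=\big(\alpha^2f(Br)+\alpha\, s(r_0,Br)\big)w=\alpha^2f(Br)\,w .$$
So $\ker f$ is a $B$-invariant line: contradiction. Hence $s$ is nondegenerate.

**Step 3: if $s$ is nondegenerate, then $L\cong\operatorname{gr}(L)$.** Choose lifts $\hat x,\hat p,\hat q\in L$ of $x,p,q$. The only bracket that $G$ might have forgotten is $[\hat p,\hat q]$. Its class in $G_2$ is $[p,q]=0$, so $[\hat p,\hat q]\in\gamma_3(L)=G_3$, say $[\hat p,\hat q]=\lambda w$. As $p\neq0$ and $s$ is nondegenerate, there is $r\in P$ with $s(p,r)=-\lambda$. Let $\hat r$ be a lift of $r$ and replace $\hat q$ by $\hat q+[\hat x,\hat r]$, which is still a lift of $q$. Now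
$$[\hat p,\hat q]=\lambda w+[p,[x,r]]=\lambda w+s(p,r)w=0 .$$
Consider the linear map $G\to L$ with
$$x,p,q\mapsto\hat x,\hat p,\hat q,\qquad [x,p]\mapsto[\hat x,\hat p],\qquad [x,q]\mapsto[\hat x,\hat q],\qquad w\mapsto w .$$
It sends a basis to a basis, as the images lift bases of $G_1,G_2,G_3$. It is a homomorphism:

- brackets of degree-$1$ elements match, by the definition and $[\hat p,\hat q]=0$;
- brackets of $L$ with $\gamma_2(L)$ depend only on the classes in $G_1\times G_2$, since $[\gamma_2,\gamma_2]\subset\gamma_4=0$ and $[L,\gamma_3]=\gamma_4=0$, so the brackets of degrees $1$ and $2$ match;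
- $[\gamma_2,\gamma_2]=0$ in $L$, and likewise in $G$; and $w$ is central in both.

So $L\cong\operatorname{gr}(L)$. Thus either $\operatorname{gr}(L)$ has (E) or $L\cong\operatorname{gr}(L)$, and $L$ is not an example.

## 12. Type $(3,1,2)$ and the classification in dimension $6$

Now let $L$ be of type $(3,1,2)$. We show that $L\cong L_N$ for some traceless $N$.

**Step 1: find $a$.** Let $z_0\in\gamma_2(L)\setminus\gamma_3(L)$. As $G_3=[G_1,G_2]$ and $G_2$ is a line, the map $G_1\to\operatorname{Hom}(G_2,G_3)\cong\mathbb Q^2$ is onto, and its kernel is a line. Since $[\gamma_2,\gamma_2]\subset\gamma_4=0$ and $\gamma_3$ is central, an element of $L$ centralizes $\gamma_2=\mathbb Qz_0+\gamma_3$ if and only if its bracket with $z_0$ vanishes, and this depends only on its class in $G_1$. So the centralizer $C$ of $\gamma_2$ contains $\gamma_2$, and $C/\gamma_2$ is that kernel, of dimension $1$. Let $a\in C\setminus\gamma_2$, and let $x,y\in L$ complete $a$ to a basis modulo $\gamma_2$. Then $[x,z_0],[y,z_0]$ is a basis of $\gamma_3$.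

**Step 2: the brackets of $a$ lie in $\gamma_3$.** Write $[a,x]\equiv\xi z_0$ and $[a,y]\equiv\eta z_0$ modulo $\gamma_3$. As $a$ centralizes $\gamma_2$, and $\gamma_3$ is central,
$$0=[a,[x,y]]=[[a,x],y]+[x,[a,y]]=-\xi[y,z_0]+\eta[x,z_0].$$
So $\xi=\eta=0$, and $[a,x],[a,y]\in\gamma_3$.

**Step 3: identify $L$ with $L_N$.** By Step 2, $\gamma_2$ is spanned modulo $\gamma_3$ by $z:=[x,y]$. So $z$ is a nonzero multiple of $z_0$ modulo $\gamma_3$, and $u=[x,z]$, $v=[y,z]$ is a basis of $\gamma_3$. With $V=\langle x,y\rangle$ and $w^\sharp=[w,z]$, we have $[a,w]=(N'w)^\sharp$ for some $N'\in\operatorname{End}(V)$. Replace $a$ by $a+mz$ with $m=\tfrac12\operatorname{tr}N'$. The new $a$ still lies in $C\setminus\gamma_2$, and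
$$[a+mz,w]=(N'w)^\sharp-m\,w^\sharp ,$$
so $N'$ is replaced by the traceless map $N=N'-mI$. All brackets on the basis $x,y,a,z,u,v$ are now those of $L_N$.

**Step 4: conclusion.** If $N=0$, then $L\cong F\oplus\mathbb Qa$ with $a$ central, and $\operatorname{gr}(L)$ has the same bracket table, so $L\cong\operatorname{gr}(L)$ and $L$ is not an example. If $N\neq0$, then $L\cong L_t$ with $t=-\det N$ by (5).

With Sections 9 to 11, every $6$-dimensional example is isomorphic to some $L_t$. By Theorem 5(2) with $k=0$, the $L_t$ that are examples are precisely those with $t$ non-exceptional, and $L_t\cong L_{t'}$ exactly when $t$ and $t'$ have the same class in $\mathbb Q/(\mathbb Q^*)^2$. Finally, $0$ and the negative squarefree integers are non-exceptional, as they are $\le0$. They are pairwise inequivalent modulo $(\mathbb Q^*)^2$: the class of $0$ is $\{0\}$, and two squarefree integers whose quotient is a rational square are equal. So there are infinitely many isomorphism classes, and **Theorem 5(3) is proved.** $\blacksquare$
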